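\title{Separable nuclear $\mathrm{C}^*$-algebras do not have the amalgamation property}

\begin{abstract}
Two separable nuclear $\mathrm{C}^*$-algebras $B$ and $C$ with a common subalgebra $A$ need not embed into a nuclear $\mathrm{C}^*$-algebra by embeddings that agree on $A$. In our example $A=\mathcal K$ is the algebra of compact operators, $B$ and $C$ are unital AF algebras with $B/\mathcal K\cong\mathbb C^2$ and $C/\mathcal K\cong\mathbb C^3$, and not even an exact amalgam exists. The reason is that, when $A$ is an ideal of $B$ and of $C$, every amalgam has a subalgebra that maps onto the algebra $G$ generated by $B$ and $C$ in the multiplier algebra of $A$; a nuclear amalgam exists exactly when $G$ is exact, and in the example $G$ contains the full group $\mathrm{C}^*$-algebra of $\mathbb Z_2*\mathbb Z_3$. We also show that amalgamation always succeeds over finite-dimensional algebras, and can fail over every nonzero stable algebra and every algebra with an ideal isomorphic to $\mathcal K$.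
\end{abstract}

\section{The problem and the results}

Throughout, an \emph{embedding} is an injective $^*$-homomorphism, not necessarily unital; ideals are closed and two-sided; $H$ is a separable infinite-dimensional Hilbert space and $\mathcal K\subset B(H)$ is the ideal of compact operators. Let $\Phi\colon A\to B$ and $\Psi\colon A\to C$ be embeddings of $\mathrm{C}^*$-algebras. An \emph{amalgam of $B$ and $C$ over $A$} is a $\mathrm{C}^*$-algebra $D$ with embeddings $\Phi_1\colon B\to D$ and $\Psi_1\colon C\to D$ such that $\Phi_1\circ\Phi=\Psi_1\circ\Psi$. When $\Phi$ and $\Psi$ are inclusions, this says $\Phi_1|_A=\Psi_1|_A$: the two enlargements of $A$ are realized inside one algebra, with their copies of $A$ identified. The following question comes from Farah, Hirshberg and Vignati \cite{FHV}.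

\begin{quote}
If $A$, $B$, $C$ are separable and nuclear, is there always a (separable) nuclear amalgam $D$? In model-theoretic terms: does the category of separable nuclear $\mathrm{C}^*$-algebras and embeddings have the amalgamation property?
\end{quote}

The simplest cases suggest a positive answer. For $A=0$ take $D=B\oplus C$. For $A=\mathbb C$ and unital inclusions take the tensor product of $B$ and $C$, with $b\mapsto b\otimes1$ and $c\mapsto1\otimes c$. Unital embeddings $C(X)\to C(Y)$ and $C(X)\to C(Z)$ of commutative algebras come from continuous surjections $f\colon Y\to X$ and $g\colon Z\to X$, and one takes $D=C(W)$ for $W=\{(y,z):f(y)=g(z)\}$, which projects onto both $Y$ and $Z$. In general there is no shortage of room: all separable nuclear algebras embed into one of them, the Cuntz algebra $\mathcal O_2$, so $B$ and $C$ always sit in a common nuclear algebra, and the only issue is to make the two copies of $A$ coincide. For finite-dimensional $A$ a unitary of $\mathcal O_2$ does this (Theorem~\ref{thm:bases}(b)). The algebra $\mathcal K$ is a limit of matrix algebras, so one might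 expect the same for $A=\mathcal K$. This is where amalgamation fails.

\begin{theorem}\label{thm:main}
There are separable AF, hence nuclear, algebras $B,C\subset B(H)$, both containing $\mathcal K$ and $1$, with $B/\mathcal K\cong\mathbb C^2$ and $C/\mathcal K\cong\mathbb C^3$, that have no exact amalgam over $\mathcal K$. In particular they have no nuclear amalgam over $\mathcal K$, separable or not.
\end{theorem}

\begin{corollary}\label{cor:classes}
There are two embeddings $\mathcal K\to\mathcal O_2$, and two unital embeddings $\mathcal K+\mathbb C1\to\mathcal O_2$, that have no exact amalgam. The amalgamation property fails for separable nuclear $\mathrm{C}^*$-algebras, for simple separable nuclear $\mathrm{C}^*$-algebras, for unital separable nuclear $\mathrm{C}^*$-algebras with unital embeddings, and for AF algebras.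
\end{corollary}

The mechanism is a rigidity of amalgams over ideals. If $A$ is an ideal of $B$, each $b\in B$ acts on $A$ by multiplication, which gives a $^*$-homomorphism $\mu_B\colon B\to M(A)$ into the multiplier algebra (recalled in Section~\ref{sec:background}). Over an ideal the problem has a complete answer.

\begin{theorem}\label{thm:criterion}
Let $A,B,C$ be separable and nuclear, with $A$ an ideal of both $B$ and $C$, and let $G\subset M(A)$ be the $\mathrm{C}^*$-algebra generated by $\mu_B(B)\cup\mu_C(C)$. The following are equivalent:
\begin{enumerate}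
\item[(i)] $B$ and $C$ have a separable nuclear amalgam over $A$;
\item[(ii)] $B$ and $C$ have an exact amalgam over $A$;
\item[(iii)] $G$ is exact.
\end{enumerate}
In that case $D=\mathcal O_2$ works.
\end{theorem}

For $\mathcal K\subset B,C\subset B(H)$ the algebra $G$ is simply the algebra generated by $B$ and $C$. Each of $B$ and $C$ may be finite-dimensional modulo $\mathcal K$ while $G$ is large: a unitary of order $2$ and a unitary of order $3$ can generate the full group $\mathrm{C}^*$-algebra of $\mathbb Z_2*\mathbb Z_3$, which is not exact.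

Call a separable nuclear $A$ an \emph{amalgamation base} if all separable nuclear $B,C\supset A$ have a separable nuclear amalgam over $A$.

\begin{theorem}\label{thm:bases}
\begin{enumerate}
\item[(a)] If $\mathcal K+\mathbb C1\subset B,C\subset B(H)$ with $\dim B/\mathcal K\le2$ and $\dim C/\mathcal K\le2$, then $B$ and $C$ have a separable nuclear amalgam over $\mathcal K+\mathbb C1$.
\item[(b)] If $A$ is finite-dimensional, all separable nuclear $B,C\supset A$ amalgamate over $A$, with $D=\mathcal O_2$.
\item[(c)] If $A$ is a separable nuclear algebra that is nonzero and stable, or that has an ideal isomorphic to $\mathcal K$, then some separable nuclear $B,C\supset A$ have no exact, hence no nuclear, amalgam over $A$.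
\end{enumerate}
\end{theorem}

Part (a) shows that the dimensions $(2,3)$ in Theorem~\ref{thm:main} cannot be lowered as long as $B$ and $C$ contain the unit of $B(H)$; Remark~\ref{rem:unit} makes this precise and shows that the unit matters. We do not classify the amalgamation bases beyond (b) and (c).

\section{Nuclearity, exactness, multipliers}\label{sec:background}

We write $A\odot B$ for the algebraic tensor product and $A\otimes B$ for its completion in the minimal norm, the one inherited from $B(L_1\otimes L_2)$ for faithful representations $A\subset B(L_1)$, $B\subset B(L_2)$. Two $^*$-homomorphisms $\alpha,\beta$ induce a $^*$-homomorphism $\alpha\otimes\beta$ of minimal tensor products, which is injective if $\alpha$ and $\beta$ are; thus $A\otimes B\subset A'\otimes B'$ when $A\subset A'$ and $B\subset B'$. By $D^+=D+\mathbb C1$ we denote $D$ with a new unit adjoined, even if $D$ is unital.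

A $\mathrm{C}^*$-algebra $D$ is \emph{nuclear} if $D\odot B$ carries only one $\mathrm{C}^*$-norm for every $\mathrm{C}^*$-algebra $B$. We use the following standard facts.
\begin{enumerate}
\item[(N1)] AF algebras, that is, closures of increasing unions of finite-dimensional $\mathrm{C}^*$-subalgebras, are nuclear. So is $\mathcal O_2$, which is moreover separable, unital and simple.
\item[(N2)] Quotients of nuclear algebras are nuclear. If $I$ is an ideal of $B$ and both $I$ and $B/I$ are nuclear, then $B$ is nuclear.
\item[(N3)] The full group $\mathrm{C}^*$-algebra of an amenable discrete group is nuclear.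
\end{enumerate}

An amalgam $D$ may be much larger than the algebra generated by the images of $B$ and $C$, so we need a consequence of nuclearity that subalgebras inherit. A $\mathrm{C}^*$-algebra $D$ is \emph{exact} if for every $\mathrm{C}^*$-algebra $B$ and ideal $J\subset B$, with quotient map $q$, the kernel of $\mathrm{id}\otimes q\colon D\otimes B\to D\otimes(B/J)$ is $D\otimes J$. (The kernel always contains $D\otimes J$, and $\mathrm{id}\otimes q$ is always onto.)

\begin{lemma}\label{lem:exact}
Nuclear algebras are exact. Subalgebras, finite direct sums and unitizations $D^+$ of exact algebras are exact.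
\end{lemma}

\begin{proof}
Fix $B$, $J$, $q$. Let $D$ be nuclear and $Q=(D\otimes B)/(D\otimes J)$. The natural maps $D\odot(B/J)\to Q\to D\otimes(B/J)$ compose to the inclusion, so the first is injective and the norm of $Q$ restricts to a $\mathrm{C}^*$-norm on $D\odot(B/J)$. By nuclearity this is the minimal norm. So the second map is isometric on a dense subalgebra, hence injective.

Let $D$ be exact, $D_0\subset D$, and let $x\in D_0\otimes B$ be killed by $\mathrm{id}\otimes q$. Then $x\in D\otimes J$. For an approximate unit $(e_i)$ of $J$ we have $x(1\otimes e_i)\to x$ because $x\in D\otimes J$, and $x(1\otimes e_i)\in D_0\otimes J$ because $x\in D_0\otimes B$; both statements hold on elementary tensors and pass to limits. So $x\in D_0\otimes J$.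

Tensoring distributes over finite direct sums. Finally let $\chi\colon D^+\to\mathbb C$ be the character with kernel $D$. The bounded map $x\mapsto x-1\otimes(\chi\otimes\mathrm{id})(x)$ sends $D^+\odot B$ into $D\odot B$, hence $D^+\otimes B$ into $D\otimes B$. If $x\in D^+\otimes B$ is killed by $\mathrm{id}\otimes q$, then $b=(\chi\otimes\mathrm{id})(x)$ satisfies $q(b)=0$, so $b\in J$, and $x-1\otimes b\in D\otimes B$ is killed by $\mathrm{id}\otimes q$, so it lies in $D\otimes J$.
\end{proof}

Two deep theorems on exactness enter everywhere except in the proof of Theorem~\ref{thm:main}.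
\begin{enumerate}
\item[(E1)] (Kirchberg \cite{Kir}; see \cite[Ch.~9]{BO}.) Quotients of exact algebras are exact.
\item[(E2)] (Kirchberg--Phillips \cite{KP}.) Every separable exact algebra embeds into $\mathcal O_2$, unitally if it is unital.
\end{enumerate}

Represent $A$ faithfully and nondegenerately on a Hilbert space $L$. The \emph{multiplier algebra} $M(A)=\{m\in B(L): mA\subset A,\ Am\subset A\}$ is a unital $\mathrm{C}^*$-algebra that contains $A$ as an ideal and does not depend on the representation up to an isomorphism fixing $A$. A multiplier $m$ with $mA=0$ is zero. Whenever $A$ is an ideal of a $\mathrm{C}^*$-algebra $B$, there is a unique $^*$-homomorphism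
\[
\mu_B\colon B\to M(A),\qquad \mu_B(b)a=ba\quad(a\in A).
\]
It is the identity on $A$, so $\ker\mu_B\cap A=0$. For $A=\mathcal K$ we have $M(\mathcal K)=B(H)$, and $\mu_B$ is the inclusion when $\mathcal K\subset B\subset B(H)$.

\section{Amalgams over an ideal}\label{sec:ideal}

Over $A=\mathbb C$ we could arrange that the images of $B$ and $C$ commute. Over an ideal there is no such freedom, and two projections already show why.

\begin{example}\label{ex:two}
Let $H=\mathbb C^2\otimes\ell^2$ and
\[
P=\begin{pmatrix}1&0\\0&0\end{pmatrix}\otimes1,\qquad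
Q=\frac12\begin{pmatrix}1&1\\1&1\end{pmatrix}\otimes1,\qquad
B=\mathcal K+\mathbb CP,\qquad C=\mathcal K+\mathbb CQ .
\]
Let $(D,\Phi_1,\Psi_1)$ be any amalgam over $\mathcal K$, let $\pi$ be the common restriction of $\Phi_1,\Psi_1$ to $\mathcal K$, and put $p=\Phi_1(P)$, $q=\Psi_1(Q)$. The product $pq$ has no meaning in $B$ or in $C$, yet its action on $\pi(\mathcal K)$ is forced. For $a\in\mathcal K$ the operators $Pa$ and $Qa$ are again compact, so
\[
p\,\pi(a)=\Phi_1(Pa)=\pi(Pa),\qquad q\,\pi(a)=\Psi_1(Qa)=\pi(Qa),\qquad pq\,\pi(a)=p\,\pi(Qa)=\pi(PQa),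
\]
and by induction $f(p,q)\pi(a)=\pi(f(P,Q)a)$ for every noncommutative polynomial $f$ without constant term. Since $\pi$ is isometric and $\|z\|=\sup\{\|za\|:a\in\mathcal K,\ \|a\|\le1\}$ for $z\in B(H)$, we get $\|f(p,q)\|\ge\|f(P,Q)\|$. For instance $PQ-QP=\frac12\left(\begin{smallmatrix}0&1\\-1&0\end{smallmatrix}\right)\otimes1$, so $\|pq-qp\|\ge\frac12$ in every amalgam. The inequality for all $f$ says that $p\mapsto P$, $q\mapsto Q$ extends to a $^*$-homomorphism of $C^*(p,q)$ onto $C^*(P,Q)$, and $C^*(P,Q)=M_2\otimes1$ because $2PQ-P=\left(\begin{smallmatrix}0&1\\0&0\end{smallmatrix}\right)\otimes1$. Although $B/\mathcal K\cong C/\mathcal K\cong\mathbb C$, every amalgam has a subalgebra with quotient $M_2$.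
\end{example}

The general statement has the same proof, phrased with multipliers.

\begin{lemma}\label{lem:rigid}
Let $A$ be an ideal of both $B$ and $C$, let $(D,\Phi_1,\Psi_1)$ be an amalgam over $A$, and let $E\subset D$ be the $\mathrm{C}^*$-algebra generated by $\Phi_1(B)\cup\Psi_1(C)$. There is a $^*$-homomorphism $\eta\colon E\to M(A)$ with $\eta\circ\Phi_1=\mu_B$ and $\eta\circ\Psi_1=\mu_C$. Its image is the $\mathrm{C}^*$-algebra $G$ generated by $\mu_B(B)\cup\mu_C(C)$.
\end{lemma}

\begin{proof}
Let $\pi=\Phi_1|_A=\Psi_1|_A$. Since $\pi(A)$ is closed and self-adjoint, the set $N$ of $x\in D$ with $x\pi(A)\subset\pi(A)$ and $\pi(A)x\subset\pi(A)$ is a $\mathrm{C}^*$-subalgebra of $D$. Because $A$ is an ideal of $B$, we have $\Phi_1(b)\pi(a)=\pi(ba)$ and $\pi(a)\Phi_1(b)=\pi(ab)$, so $\Phi_1(B)\subset N$; because $A$ is an ideal of $C$, also $\Psi_1(C)\subset N$. Hence $E\subset N$, that is, $\pi(A)$ is an ideal of $E$. Identify $\pi(A)$ with $A$ through the injective map $\pi$ and let $\eta=\mu_E$, so that $\pi(\eta(x)a)=x\pi(a)$. For $x=\Phi_1(b)$ this gives $\eta(\Phi_1(b))a=ba=\mu_B(b)a$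 for all $a\in A$, so $\eta(\Phi_1(b))=\mu_B(b)$; the same computation applies to $\Psi_1(c)$. The image of $\eta$ is generated by the images of the generators of $E$.
\end{proof}

So $G$ is an obstruction common to all amalgams. It is the only one, because $G$ is almost an amalgam itself: $\mu_B$ and $\mu_C$ agree on $A$ and can fail only to be injective, which an extra summand repairs.

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
(i)$\Rightarrow$(ii) holds because nuclear algebras are exact.

(ii)$\Rightarrow$(iii). If $D$ is an exact amalgam, then $E\subset D$ is exact by Lemma~\ref{lem:exact}, and $G$ is a quotient of $E$ by Lemma~\ref{lem:rigid}. So $G$ is exact by (E1).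

(iii)$\Rightarrow$(i). Let $F=G\oplus B/A\oplus C/A$ and
\[
\Phi_0(b)=(\mu_B(b),\,b+A,\,0),\qquad \Psi_0(c)=(\mu_C(c),\,0,\,c+A).
\]
Both maps send $a\in A$ to $(a,0,0)$. If $\Phi_0(b)=0$, then $b\in\ker\mu_B\cap A=0$, and likewise for $\Psi_0$. So $F$ is an amalgam. It is separable because $B$ and $C$ are, and exact by Lemma~\ref{lem:exact}, since $G$ is exact and $B/A$, $C/A$ are nuclear by (N2). By (E2) there is an embedding $\iota\colon F\to\mathcal O_2$, and $(\mathcal O_2,\iota\circ\Phi_0,\iota\circ\Psi_0)$ is a separable nuclear amalgam.
\end{proof}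

Nuclearity and separability of $B$ and $C$ were used only in the last implication, to embed $F$ into $\mathcal O_2$.

\section{The group algebra of $\mathbb Z_2*\mathbb Z_3$ is not exact}\label{sec:group}

We now need a non-exact algebra generated by two finite-dimensional subalgebras. Let
\[
\Gamma=\mathbb Z_2*\mathbb Z_3=\langle s,t\mid s^2=t^3=e\rangle .
\]
Every $g\ne e$ is uniquely a reduced word $g=g_m\cdots g_1$ whose letters alternate between $\{s\}$ and $\{t,t^2\}$; put $|g|=m$ and $|e|=0$. The full group algebra $C^*(\Gamma)$ is the completion of the group algebra, spanned by unitaries $u_g$ with $u_gu_h=u_{gh}$, in the supremum of the norms over all unitary representations of $\Gamma$. It is separable and has the following universal property: if $S,T$ are unitaries in a unital $\mathrm{C}^*$-algebra $D$ with $S^2=1=T^3$, there is a unital $^*$-homomorphism $C^*(\Gamma)\to D$ with $u_s\mapsto S$, $u_t\mapsto T$. The left regular representation $\lambda(u_g)\delta_h=\delta_{gh}$ on $\ell^2\Gamma$ has image $C^*_\lambda(\Gamma)$, and shows that the $u_g$ are linearly independent. Two properties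 of $\Gamma$ pull in opposite directions: it has many finite quotients, and it is not amenable.

\begin{lemma}\label{lem:group}
\begin{enumerate}
\item[(a)] For each $k\ge1$ there is a normal subgroup $N_k\subset\Gamma$ of finite index that contains no $g$ with $1\le|g|\le k$.
\item[(b)] There is no state $m$ on $\ell^\infty(\Gamma)$ with $m(1_{gX})=m(1_X)$ for all $g\in\Gamma$, $X\subset\Gamma$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\Omega=\{x\in\Gamma:|x|\le k\}$, a finite set. Define a permutation $\alpha_t$ of $\Omega$ by $\alpha_t(x)=tx$ if $\{x,tx,t^2x\}\subset\Omega$ and $\alpha_t(x)=x$ otherwise, and $\alpha_s$ in the same way with $\{x,sx\}$. Then $\alpha_s^2=\alpha_t^3=\mathrm{id}$, so we obtain a homomorphism $\alpha$ from $\Gamma$ to the permutations of $\Omega$; let $N_k=\ker\alpha$. Let $g=g_m\cdots g_1$ be reduced, $1\le m\le k$, and $x_j=g_j\cdots g_1$, $x_0=e$. The word $x_{j-1}$ does not begin with a letter from the factor $\mathbb Z_2$ or $\mathbb Z_3$ containing $g_j$, so its orbit under left multiplication by that factor consists of words of length at most $j\le k$.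 Hence $\alpha(g_j)x_{j-1}=x_j$ for each $j$, and $\alpha(g)e=g\neq e$.

(b) Write $m(X)=m(1_X)$. Let $X$ be the set of reduced words whose leftmost letter is $s$, and $Y$ the set of those whose leftmost letter is $t$ or $t^2$. The sets $tX$ and $t^2X$ are disjoint subsets of $Y$, and $sY\subset X$. So $2m(X)\le m(Y)\le m(X)$, which gives $m(X)=m(Y)=0$. Also $m(\{e\})=m(\{s\})\le m(X)=0$. Since $\Gamma=\{e\}\cup X\cup Y$, we get $m(\Gamma)=0$, which is absurd.
\end{proof}

The factor $2$ in (b) is the number of nontrivial elements of $\mathbb Z_3$. For $\mathbb Z_2*\mathbb Z_2$ the argument gives only $m(X)=m(Y)$, in accordance with Theorem~\ref{thm:bases}(a).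

\begin{proposition}\label{prop:nonexact}
$C^*(\Gamma)$ is not exact. Hence it does not embed into any exact algebra.
\end{proposition}

That $C^*(\Gamma)$ has no unital embedding into a nuclear algebra is essentially due to Wassermann \cite{Was}. The proof tests exactness on the quotient map $\lambda\colon C^*(\Gamma)\to C^*_\lambda(\Gamma)$, by means of the diagonal functional $u_g\otimes u_h\mapsto\delta_{g,h}$. Formally this is the vector state of $\sum_x\delta_x\otimes\delta_x$, which is not square-summable. The finite quotients of $\Gamma$ provide normalized substitutes and make the functional continuous on $C^*(\Gamma)\otimes C^*(\Gamma)$; non-amenability prevents it from being continuous on $C^*(\Gamma)\otimes C^*_\lambda(\Gamma)$.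

\begin{proof}
\emph{Step 1: there is a state $\varphi$ on $C^*(\Gamma)\otimes C^*(\Gamma)$ with $\varphi(u_g\otimes u_h)=\delta_{g,h}$.} Let $\Gamma_k=\Gamma/N_k$, let $\pi_k$ be the representation of $C^*(\Gamma)$ on $\ell^2\Gamma_k$ by left translations, and let $\xi_k=|\Gamma_k|^{-1/2}\sum_{x\in\Gamma_k}\delta_x\otimes\delta_x$, a unit vector. Then $\varphi_k(z)=\langle(\pi_k\otimes\pi_k)(z)\xi_k,\xi_k\rangle$ is a state on the minimal tensor product, and
\[
\varphi_k(u_g\otimes u_h)=\frac1{|\Gamma_k|}\sum_{x,y\in\Gamma_k}\langle\delta_{gx}\otimes\delta_{hx},\delta_y\otimes\delta_y\rangle=\frac{|\{x\in\Gamma_k:gx=hx\}|}{|\Gamma_k|},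
\]
which is $1$ if $g^{-1}h\in N_k$ and $0$ otherwise. By Lemma~\ref{lem:group}(a) this equals $\delta_{g,h}$ once $k\ge|g^{-1}h|$. Let $\varphi$ be a weak$^*$ cluster point of $(\varphi_k)$.

\emph{Step 2: $\varphi$ vanishes on $C^*(\Gamma)\otimes J$, where $J=\ker\lambda$.} Fix $g$. The bounded functionals $y\mapsto\varphi(u_g\otimes y)$ and $y\mapsto\langle\lambda(y)\delta_e,\delta_g\rangle$ on $C^*(\Gamma)$ both send $u_h$ to $\delta_{g,h}$, so they are equal. Hence $\varphi(u_g\otimes y)=0$ for $y\in J$, and such tensors span a dense subspace of $C^*(\Gamma)\otimes J$.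

\emph{Step 3: exactness produces an invariant mean.} Suppose $C^*(\Gamma)$ is exact. Then $C^*(\Gamma)\otimes J$ is the kernel of $\mathrm{id}\otimes\lambda$, so $\varphi$ descends to a state on $C^*(\Gamma)\otimes C^*_\lambda(\Gamma)$. This is a unital subalgebra of $C^*(\Gamma)\otimes B(\ell^2\Gamma)$, so by the Hahn--Banach theorem the state extends to a state $\psi$ on the larger algebra. The gain is that the second factor now contains the multiplication operators $M_f$, $f\in\ell^\infty(\Gamma)$. The unitary $w=u_g\otimes\lambda(u_g)$ has $\psi(w)=\varphi(u_g\otimes u_g)=1$, so $\psi((w-1)(w-1)^*)=2-2\operatorname{Re}\psi(w)=0$. By the Cauchy--Schwarz inequality both terms on the right of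
\[
\psi(wzw^*)-\psi(z)=\psi\big((w-1)zw^*\big)+\psi\big(z(w-1)^*\big)
\]
vanish, for every $z$. Put $m(f)=\psi(1\otimes M_f)$, a state on $\ell^\infty(\Gamma)$. For $X\subset\Gamma$, the operator $M_{1_X}$ is the projection onto $\ell^2X$ and $\lambda(u_g)$ maps $\ell^2X$ onto $\ell^2(gX)$, so $w(1\otimes M_{1_X})w^*=1\otimes M_{1_{gX}}$ and $m(1_{gX})=m(1_X)$. This contradicts Lemma~\ref{lem:group}(b). The last sentence of the proposition follows from Lemma~\ref{lem:exact}.
\end{proof}

\section{The counterexample}\label{sec:example}

Let $\sigma_0$ be a faithful unital representation of $C^*(\Gamma)$ on a separable Hilbert space $H_\Gamma$, and let $\sigma(x)=\sigma_0(x)\otimes1$ on $H=H_\Gamma\otimes\ell^2$. Then $\sigma$ is faithful, and $\sigma(C^*(\Gamma))\cap\mathcal K=0$, because $z\otimes1$ is compact only for $z=0$; this is the purpose of the infinite multiplicity. Put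
\[
S_0=\sigma(u_s),\qquad T_0=\sigma(u_t),\qquad B=\mathcal K+C^*(S_0),\qquad C=\mathcal K+C^*(T_0).
\]

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The sum of an ideal and a $\mathrm{C}^*$-subalgebra is a $\mathrm{C}^*$-algebra. Since $C^*(S_0)\cap\mathcal K=0$, we have $B/\mathcal K\cong C^*(S_0)=\operatorname{span}\{1,S_0\}$, which is commutative of dimension $2$ because $u_e,u_s$ are linearly independent and $\sigma$ is faithful. In the same way $C/\mathcal K\cong\operatorname{span}\{1,T_0,T_0^2\}\cong\mathbb C^3$. To see that $B$ is AF, note that $S_0$ has finite spectrum, so $H$ has an orthonormal basis of eigenvectors. Let $e_n$ be the projection onto the span of the first $n$ of them; it commutes with $S_0$. The spaces $e_nB(H)e_n+C^*(S_0)$ are therefore finite-dimensional $^*$-subalgebras; they increase, and their union is dense in $B$ because $\bigcup_ne_nB(H)e_n$ is dense in $\mathcal K$. A basis of eigenvectors of $T_0$ does the same for $C$.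

Let $(D,\Phi_1,\Psi_1)$ be an amalgam over $\mathcal K$, with $E\subset D$ and $\eta\colon E\to M(\mathcal K)=B(H)$ as in Lemma~\ref{lem:rigid}; thus $\eta(\Phi_1(b))=b$ and $\eta(\Psi_1(c))=c$. The image of $\eta$ contains $\sigma(C^*(\Gamma))$, so Theorem~\ref{thm:criterion} would finish the proof. We can avoid (E1), however, by lifting this copy of $C^*(\Gamma)$ through $\eta$; here the universal property is used. One adjustment is needed: the projections $\Phi_1(1)$ and $\Psi_1(1)$ may differ, as they do in the amalgam $G\oplus B/\mathcal K\oplus C/\mathcal K$, so $\Phi_1(S_0)$ and $\Psi_1(T_0)$ need not be unitaries of one algebra. We complete them in $E^+$: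
\[
S=\Phi_1(S_0)+1-\Phi_1(1),\qquad T=\Psi_1(T_0)+1-\Psi_1(1).
\]
Since $\Phi_1(S_0)$ is a unitary of the corner $\Phi_1(1)E\Phi_1(1)$ with square $\Phi_1(1)$, the element $S$ is unitary with $S^2=1$; likewise $T$ is unitary with $T^3=1$. So there is a unital $^*$-homomorphism $\theta\colon C^*(\Gamma)\to E^+$ with $\theta(u_s)=S$ and $\theta(u_t)=T$. Extend $\eta$ to the unital $^*$-homomorphism $\eta^+\colon E^+\to B(H)$. Then $\eta^+(S)=S_0+1-1=S_0$ and $\eta^+(T)=T_0$, so $\eta^+\circ\theta=\sigma$. As $\sigma$ is injective, so is $\theta$. If $D$ were exact, $E^+$ would be exact by Lemma~\ref{lem:exact}, contradicting Proposition~\ref{prop:nonexact}.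
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:classes}]
By (E2) there are unital embeddings $\iota_B\colon B\to\mathcal O_2$ and $\iota_C\colon C\to\mathcal O_2$. Let $A$ be $\mathcal K$ or $\mathcal K+\mathbb C1$, and $\Phi=\iota_B|_A$, $\Psi=\iota_C|_A$; in the second case these maps are unital. If $\Phi_1,\Psi_1\colon\mathcal O_2\to D$ are embeddings with $\Phi_1\circ\Phi=\Psi_1\circ\Psi$, then $\Phi_1\circ\iota_B$ and $\Psi_1\circ\iota_C$ agree on $\mathcal K$, so $D$ is not exact by Theorem~\ref{thm:main}. The algebras $\mathcal K$ and $\mathcal O_2$ are simple, which gives the simple case; the second choice of $A$ gives the unital case. In Theorem~\ref{thm:main} all of $\mathcal K,B,C$ are AF, and an AF amalgam would be nuclear.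
\end{proof}

\section{Smaller quotients}

\begin{proof}[Proof of Theorem~\ref{thm:bases}(a)]
Let $D\subset B(H)$ be generated by $B\cup C$; the inclusions into $D$ agree on $\mathcal K+\mathbb C1$, and $D$ is separable. A unital $\mathrm{C}^*$-algebra of dimension at most $2$ is $\mathbb C$ or $\mathbb C^2$, so it is spanned by $1$ and a projection. Hence $D/\mathcal K$ is generated by $1$ and two projections $p,q$. The unitaries $2p-1$ and $2q-1$ have square $1$, so $D/\mathcal K$ is a quotient of $C^*(\mathbb Z_2*\mathbb Z_2)$. The group $\mathbb Z_2*\mathbb Z_2$ is the infinite dihedral group; it contains a cyclic subgroup of index $2$, so it is amenable. By (N3) and (N2), $D/\mathcal K$ is nuclear, and then $D$ is nuclear.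
\end{proof}

\begin{remark}\label{rem:unit}
Let $\mathcal K+\mathbb C1\subset B,C\subset B(H)$ with $B/\mathcal K$ and $C/\mathcal K$ finite-dimensional. If $\dim B/\mathcal K=1$, then $B\subset C$ and $C$ is a nuclear amalgam. Together with (a), this shows that a pair without a nuclear amalgam over $\mathcal K$ has both dimensions at least $2$ and one of them at least $3$. This is the sense in which $(2,3)$ is optimal.

Without the unit the dimensions drop to $(1,2)$. Let $\omega=e^{2\pi i/3}$, let $P=\frac12(1+S_0)$, and let $Q_j=\frac13\sum_{k=0}^2\omega^{-jk}T_0^k$, $j=0,1,2$, be the spectral projections of $T_0$. These are nonzero elements of $\sigma(C^*(\Gamma))$, which meets $\mathcal K$ only in $0$. So $B_0=\mathcal K+\mathbb CP$ and $C_0=\mathcal K+\mathbb CQ_1+\mathbb CQ_2$ have $B_0/\mathcal K\cong\mathbb C$ and $C_0/\mathcal K\cong\mathbb C^2$, and they are nuclear by (N2). Let $G_0$ be generated by $B_0\cup C_0$. Then $G_0+\mathbb C1$ contains $S_0=2P-1$ and $T_0=(1-Q_1-Q_2)+\omega Q_1+\omega^2Q_2$, hence $\sigma(C^*(\Gamma))$, so it is not exact. It equals $G_0$ or is isomorphic to $G_0^+$,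 so $G_0$ is not exact by Lemma~\ref{lem:exact}. By Theorem~\ref{thm:criterion}, $B_0$ and $C_0$ have no exact amalgam over $\mathcal K$.
\end{remark}

\section{Amalgamation bases}

\subsection*{Finite-dimensional algebras}

We use a theorem of Cuntz \cite{Cun}: since $\mathcal O_2$ is simple and purely infinite with $K_0(\mathcal O_2)=0$, any two nonzero projections $p,q\in\mathcal O_2$ are equivalent, that is, $p=v^*v$ and $q=vv^*$ for some $v\in\mathcal O_2$.

\begin{lemma}\label{lem:conj}
If $F$ is finite-dimensional and $\beta,\gamma\colon F\to\mathcal O_2$ are unital embeddings, there is a unitary $w\in\mathcal O_2$ with $w\beta(a)w^*=\gamma(a)$ for all $a\in F$.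
\end{lemma}

\begin{proof}
Let $F\cong\bigoplus_iM_{n_i}$ with matrix units $e^{i}_{kl}$, and put $b^i_{kl}=\beta(e^i_{kl})$, $c^i_{kl}=\gamma(e^i_{kl})$. The projections $b^i_{11}$ and $c^i_{11}$ are nonzero, so there are $v_i$ with $v_i^*v_i=b^i_{11}$ and $v_iv_i^*=c^i_{11}$. Let $w=\sum_{i,k}c^i_{k1}v_ib^i_{1k}$. Since $c^j_{1l}c^i_{k1}$ is $c^i_{11}$ for $(j,l)=(i,k)$ and $0$ otherwise, and $v_i^*c^i_{11}v_i=b^i_{11}$,
\[
w^*w=\sum_{i,k}b^i_{k1}\,v_i^*c^i_{11}v_i\,b^i_{1k}=\sum_{i,k}b^i_{kk}=\beta(1)=1 .
\]
Exchanging the roles of $\beta$ and $\gamma$ replaces $w$ by $w^*$, so $ww^*=\gamma(1)=1$. Finally $w\,b^i_{kl}=c^i_{k1}v_ib^i_{1l}=c^i_{kl}\,w$.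
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bases}(b)]
The unit of $A$ may be the unit of $B$ but not of $C$, and then no unitary conjugates the restrictions of two unital embeddings. Adjoining new units removes this asymmetry: $A^+\subset B^+$ and $A^+\subset C^+$ are unital inclusions, $A^+$ is finite-dimensional, and $B^+,C^+$ are separable and exact. By (E2) there are unital embeddings $\iota_B\colon B^+\to\mathcal O_2$ and $\iota_C\colon C^+\to\mathcal O_2$. Let $w$ be given by Lemma~\ref{lem:conj} for their restrictions to $A^+$, and put $\Phi_1(b)=w\,\iota_B(b)\,w^*$, $\Psi_1(c)=\iota_C(c)$.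
\end{proof}

\begin{remark}
The failure in Theorem~\ref{thm:main} is invisible on finite-dimensional pieces. Let $\iota_B,\iota_C$ be unital embeddings of those $B,C$ into $\mathcal O_2$, and let $e_n$ be finite-rank projections increasing strongly to $1$. Lemma~\ref{lem:conj}, applied to $F_n=e_nB(H)e_n+\mathbb C1$, gives unitaries $w_n$ with $w_n\iota_B(a)w_n^*=\iota_C(a)$ on $F_n$, hence $\|w_n\iota_B(a)w_n^*-\iota_C(a)\|\to0$ for all $a\in\mathcal K+\mathbb C1$. The square commutes approximately inside $\mathcal O_2$, but never exactly.
\end{remark}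

\subsection*{Stable algebras}

What the counterexample used about $\mathcal K$ is that its multiplier algebra contains $C^*(\Gamma)$. The same holds for every nonzero stable algebra.

\begin{proof}[Proof of Theorem~\ref{thm:bases}(c) for stable $A$]
Write $A=A_0\otimes\mathcal K$ with $A_0\neq0$, and represent $A_0$ faithfully and nondegenerately on $L\ne0$, so that $A\subset M(A)\subset B(L\otimes H)$. For $z\in B(H)$ we have $(1\otimes z)(a\otimes k)=a\otimes zk$ and $(a\otimes k)(1\otimes z)=a\otimes kz$, so $z\mapsto1\otimes z$ embeds $B(H)$ into $M(A)$. With $\sigma,S_0,T_0$ as in Section~\ref{sec:example}, let $B=A+1\otimes C^*(S_0)$ and $C=A+1\otimes C^*(T_0)$. These algebras are separable, contain $A$ as an ideal with finite-dimensional quotient, and are therefore nuclear by (N2). The maps $\mu_B,\mu_C$ are the inclusions into $M(A)$, so $G\supset1\otimes\sigma(C^*(\Gamma))\cong C^*(\Gamma)$ is not exact. Theorem~\ref{thm:criterion} applies.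
\end{proof}

\subsection*{Algebras with an ideal isomorphic to $\mathcal K$}

Let $I\subset A$ be an ideal, identified with $\mathcal K$, and let $\mu=\mu_A\colon A\to M(I)=B(H)$, the identity on $I$. An amalgam over $A$ is an amalgam over $I$, so we want $B,C\supset A$ in which $I$ is still an ideal and whose images in $B(H)$ contain generators of $C^*(\Gamma)$. The new difficulty is to keep $B$ and $C$ nuclear: adjoining an arbitrary unitary of order $2$ to $\mu(A)$ can destroy nuclearity, as adjoining $S_0$ to $\mathcal K+C^*(T_0)$ does. It is harmless to adjoin one that commutes with $\mu(A)$ modulo $\mathcal K$, and room for such unitaries is provided by Voiculescu's theorem \cite{Voi}: \emph{if $A_1\subset B(H)$ is a separable $\mathrm{C}^*$-algebra containing $1$, and $\rho$ is a unital representation of $A_1$ on a separable space $L$ with $\rho(A_1\cap\mathcal K)=0$, there is a unitary $W\colon H\to H\oplus L$ with $WaW^*-(a\oplus\rho(a))$ compact for all $a\in A_1$.}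

\begin{proof}[Proof of Theorem~\ref{thm:bases}(c) for $A$ with an ideal $I\cong\mathcal K$]
Let $A_1=\mu(A)+\mathbb C1\supset\mathcal K$. It is separable, and nuclear by (N2). The quotient $A_1/\mathcal K$ is nuclear, unital and nonzero, since $1$ is not compact; let $\kappa$ be a unital representation of it on a separable space $H_\kappa\ne0$. Apply Voiculescu's theorem to $\rho(a)=\kappa(a+\mathcal K)\otimes1$ on $L=H_\kappa\otimes H_\Gamma$, with $\sigma_0$ and $H_\Gamma$ as in Section~\ref{sec:example}. Let $\chi$ be the character of $C^*(\Gamma)$ with $\chi(u_g)=1$, and define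
\[
\sigma_1(x)=W^*\big(\chi(x)1\oplus(1\otimes\sigma_0(x))\big)W\in B(H).
\]
This is a unital representation, faithful because $\sigma_0$ is. The operator $\chi(x)1\oplus(1\otimes\sigma_0(x))$ commutes with $a\oplus(\kappa(a+\mathcal K)\otimes1)$, which is $WaW^*$ up to a compact operator. So $\sigma_1(x)a-a\sigma_1(x)\in\mathcal K$ for all $a\in A_1$ and $x\in C^*(\Gamma)$.

Let $B_1$ be generated by $A_1$ and $\sigma_1(u_s)$, and $C_1$ by $A_1$ and $\sigma_1(u_t)$. Let $q_0,q_1,q_2\in C_1/\mathcal K$ be the images of the spectral projections of $\sigma_1(u_t)$. They are orthogonal projections with sum $1$ that commute with $A_1/\mathcal K$, so $(y_0,y_1,y_2)\mapsto\sum_jy_jq_j$ is a $^*$-homomorphism $(A_1/\mathcal K)^3\to C_1/\mathcal K$. Its image contains $A_1/\mathcal K$ and the $q_j$, so it is onto. By (N2), $C_1/\mathcal K$ and then $C_1$ are nuclear. With the two spectral projections of $\sigma_1(u_s)$, $B_1/\mathcal K$ is a quotient of $(A_1/\mathcal K)^2$ and $B_1$ is nuclear.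

The map $\mu$ need not be injective, so we add a summand as in Section~\ref{sec:ideal}: let $B=B_1\oplus A/I$ and $C=C_1\oplus A/I$, which are separable and nuclear, and embed $A$ in both by $a\mapsto(\mu(a),a+I)$; this map is injective since $\ker\mu\cap I=0$. It carries $I$ onto the ideal $\mathcal K\oplus0$ of $B$ and of $C$, and the canonical maps to $M(I)=B(H)$ are $(b_1,y)\mapsto b_1$ and $(c_1,y)\mapsto c_1$. So the algebra $G$ of Theorem~\ref{thm:criterion} for the ideal $I$ contains $\sigma_1(u_s)$ and $\sigma_1(u_t)$, hence $\sigma_1(C^*(\Gamma))\cong C^*(\Gamma)$, and is not exact. Thus $B$ and $C$ have no exact amalgam over $I$, and therefore none over $A$.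
\end{proof}

\begin{thebibliography}{9}

\bibitem{BO} Brown and Ozawa, \emph{$\mathrm{C}^*$-Algebras and Finite-Dimensional Approximations}.

\bibitem{Cun} Cuntz, Ann. of Math. 113 (1981).

\bibitem{FHV} Ilijas Farah, Ilan Hirshberg, and Alessandro Vignati, \emph{The Calkin algebra is $\aleph_1$-universal}, arXiv:1707.01782 (2017).

\bibitem{Kir} Kirchberg, J. Funct. Anal. 129 (1995).

\bibitem{KP} Kirchberg and Phillips, J. reine angew. Math. 525 (2000).

\bibitem{Voi} Voiculescu, Rev. Roumaine Math. Pures Appl. 21 (1976).

\bibitem{Was} S. Wassermann, J. Funct. Anal. 23 (1976).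

\end{thebibliography}
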